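# General divisors of bidegree $(1,n)$ in $\mathbb P^1\times\mathbb P^n$: no toric model for $n\ge 4$

All varieties are over $\mathbb C$. We cite [KM] = Kollár–Mori, *Birational geometry of algebraic varieties*. "Canonical at $p$" includes "normal at $p$", and a smooth point counts as canonical.

## 1. A smooth anticanonical divisor never gives a toric model

**Pairs and discrepancies.** A pair $(X,D)$ is a normal projective variety $X$ with a boundary divisor $D$ (an effective $\mathbb Q$-divisor with coefficients in $[0,1]$) such that $K_X+D$ is $\mathbb Q$-Cartier. If $p\colon W\to X$ is a resolution, define $D_W$ by $K_W+D_W=p^*(K_X+D)$ and $p_*K_W=K_X$. For a prime divisor $E\subset W$ the discrepancy $a(E;X,D)$ is minus the coefficient of $E$ in $D_W$; it depends only on the valuation $\operatorname{ord}_E$. The pair is log canonical (lc) if all discrepancies are $\ge -1$; a smooth variety with a reduced simple normal crossing (snc) divisor is lc. A **log canonical place** (lc place) of $(X,D)$ is a prime divisor $E$ over $X$ with $a(E;X,D)=-1$. We use discrepancies and lc places in the same sense for any effective $D$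 with $K_X+D$ $\mathbb Q$-Cartier.

**Crepant birational isomorphism.** We write $(X,D)\simeq_{\rm cbir}(Y,D_Y)$ if there are a birational map $\phi\colon X\dashrightarrow Y$ and a common resolution $p\colon W\to X$, $q\colon W\to Y$, $q=\phi\circ p$, with
$$p^*(K_X+D)=q^*(K_Y+D_Y).$$
Here the canonical divisors are the divisors of one rational top form on the common function field, and the equality is one of $\mathbb Q$-divisors on $W$. Pulling back to higher models, we see that $a(E;X,D)=a(E;Y,D_Y)$ for every prime divisor $E$ over $X$, so lc places are preserved.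

*Example.* Let $\Delta\subset\mathbb P^2$ be a triangle of lines and blow up a point $b$. The exceptional curve enters the crepant pullback of $K_{\mathbb P^2}+\Delta$ with coefficient $\operatorname{mult}_b\Delta-1$. This is $1$ if $b$ is a vertex, $0$ if $b$ is another point of $\Delta$, and $-1$ if $b\notin\Delta$. In the first two cases we get a new pair crepant birationally isomorphic to $(\mathbb P^2,\Delta)$. In the third the divisor is not a boundary.

**Toric models.** A projective variety $X$ of dimension $n$ admits a toric model if for some boundary divisor $D$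
$$(X,D)\simeq_{\rm cbir}(\mathbb P^n,H_0+H_1+\dots+H_n),$$
where the $H_i$ are the coordinate hyperplanes.

Note the quantifier: some $D$. For one given smooth $D$ the answer is easy. We need two lemmas, which are used again later.

**Lemma 1.** Let $(Y,\Delta)$ be a smooth projective toric variety with its toric boundary. Every lc place $E$ of $(Y,\Delta)$ is a rational variety.

*Proof.* The purpose is to show that $E$ is reached by toric blow-ups. Let $C$ be the center of $E$ on $Y$, $c=\operatorname{codim}C$, $\eta$ its generic point, and let $x_1,\dots,x_k$ be local equations at $\eta$ of the components of $\Delta$ containing $C$. Since $\Delta$ is snc, $k\le c$.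

Suppose $k<c$. Then there is $x_{k+1}\in\mathfrak m_\eta$ such that $x_1,\dots,x_{k+1}$ is part of a regular system of parameters of $\mathcal O_{Y,\eta}$. The divisor $\Delta+(x_{k+1}=0)$ is reduced snc near $\eta$, hence the pair is lc there, and
$$a(E;Y,\Delta)=a\bigl(E;Y,\Delta+(x_{k+1}=0)\bigr)+\operatorname{ord}_E(x_{k+1})\ge -1+1=0,$$
a contradiction. So $k=c$, and $C$ is a stratum of $\Delta$.

If $c=1$, then $E=C$ is a toric divisor, which is rational. If $c\ge2$, blow up $C$, say $\pi\colon Y_1\to Y$ with exceptional divisor $F$. Then $Y_1$ is again smooth projective toric, with toric boundary $\Delta_1=\Delta'+F$, where $\Delta'$ is the strict transform. From $K_{Y_1}=\pi^*K_Y+(c-1)F$ and $\pi^*\Delta=\Delta'+cF$ we get $K_{Y_1}+\Delta_1=\pi^*(K_Y+\Delta)$. So $E$ is an lc place of $(Y_1,\Delta_1)$. Moreover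
$$a(E;Y,0)=a(E;Y_1,0)+(c-1)\operatorname{ord}_E(F),\qquad \operatorname{ord}_E(F)\ge1,$$
because the center of $E$ on $Y_1$ lies over $C$, hence in $F$. So the positive integer $1+a(E;\,\cdot\,,0)$ strictly drops. The procedure stops, and it stops with $E$ a toric prime divisor. $\square$

**Lemma 2.** Let $X$ be smooth projective of dimension $n$ and $(X,D)\simeq_{\rm cbir}(\mathbb P^n,\sum H_i)$. Then $D\in|-K_X|$, and every lc place of $(X,D)$ is rational.

*Proof.* Let $\omega$ be the standard torus-invariant form, $\operatorname{div}\omega=-\sum H_i$. Take $K_{\mathbb P^n}=\operatorname{div}\omega$ and $K_X=\operatorname{div}(\phi^*\omega)$. Then $p^*(K_X+D)=q^*(0)=0$, so $D=-\operatorname{div}(\phi^*\omega)$, which is an effective integral divisor in $|-K_X|$. Crepancy preserves lc places; apply Lemma 1. $\square$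

**Proposition 3.** Let $X$ be smooth projective of dimension $n\ge2$ and let $D\in|-K_X|$ be nonzero and smooth. Then $(X,D)\not\simeq_{\rm cbir}(\mathbb P^n,\sum H_i)$.

*Proof.* Let $D_1$ be a connected component of $D$. It has coefficient $1$ in $D$, so $a(D_1;X,D)=-1$. By adjunction $K_{D_1}\sim(K_X+D)|_{D_1}\sim0$, so $D_1$ carries a nonzero $(n-1)$-form. The numbers $h^0(\Omega^q)$ are birational invariants of smooth projective varieties and vanish for $q\ge1$ on projective space. So the lc place $D_1$ is not rational, against Lemma 2. $\square$

For example, $(\mathbb P^2,\text{smooth cubic})$ is not crepant birationally isomorphic to $(\mathbb P^2,\text{triangle})$. But $\mathbb P^2$ does have a toric model, through a singular $D$. So to show that an $X$ has *no* toric model we must treat every $D\in|-K_X|$, including singular and reducible ones. What changes?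

The question comes from Konstantin Loginov, Joaquín Moraga, and Artem Vasilkov, "Toric models of smooth Fano threefolds", arXiv:2407.09420 (2024). They prove that a rational smooth Fano threefold that is general in its deformation family admits a toric model. Generality is needed: some special members do not, for example $\mathbb P^1\times S$ with $S$ a suitable special smooth del Pezzo surface of degree one. Is there an example in dimension at least $4$ of a *general* rational smooth Fano variety without a toric model?

To make "general" precise, a deformation family of smooth Fano $n$-folds is a smooth projective morphism $f\colon\mathcal X\to T$, with $T$ an irreducible variety, whose fibers $X_t$ are all smooth Fano $n$-folds and which is locally complete: the Kodaira–Spencer map $T_tT\to H^1(X_t,T_{X_t})$ is surjective for every $t$. A property holds for the general member if it holds for all $t$ in a dense Zariski open $U\subseteq T$. (For instance, $\mathbb P^n$ over a point is a deformation family, since $H^1(T_{\mathbb P^n})=0$.)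

## 2. The family of bidegree $(1,n)$ and the statements

Let $V=H^0(\mathbb P^n,\mathcal O(n))$ and $P=\mathbb P^1\times\mathbb P^n$, with coordinates $[u:v]$ and $[x_0:\dots:x_n]$. For $(A,B)\in V\oplus V=H^0(P,\mathcal O(1,n))$ put
$$X_{A,B}=\{uA+vB=0\}\subset P .$$
Let $T\subset V\oplus V$ be the open set of nonzero $(A,B)$ with $X_{A,B}$ smooth, and $\mathcal X\to T$ the universal family.

**Theorem A.** Let $n\ge4$. Then $\mathcal X\to T$ is a deformation family of smooth Fano $n$-folds (in particular locally complete), all of whose members are rational. There is a dense Zariski open $U\subset T$ such that for no $t\in U$ does $X_t$ admit a toric model.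

**Theorem B.** Let $n\ge4$, $t\in U$, $X=X_t$. For every $D\in|-K_X|$ there is a prime divisor $E$ over $X$ with $a(E;X,D)=-1$ such that a smooth projective model $\widetilde E$ of $E$ has $H^0(\widetilde E,\Omega^q)\ne0$ for $q=n-1$ or $q=n-2$. So $(X,D)$ is not crepant birationally isomorphic to any pair all of whose log canonical places are rationally connected.

**Theorem C (sharpness in $n$).** The general divisor of bidegree $(1,n)$ in $\mathbb P^1\times\mathbb P^n$ admits a toric model if and only if $n\le3$. By the Loginov–Moraga–Vasilkov theorem, $4$ is the smallest dimension $\ge3$ in which there is a deformation family of smooth Fano varieties whose general member is rational and has no toric model.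

So the answer is yes, in every dimension $n\ge4$. For $A,B$ coprime, $X_{A,B}$ is the blow-up of $\mathbb P^n$ along $\{A=B=0\}$: the ideal is locally generated by the regular sequence $A,B$, and the blow-up of such an ideal is $\{sB-tA=0\}$ in the product with $\mathbb P^1_{[s:t]}$; put $u=-t$, $v=s$. So the general member is the blow-up of $\mathbb P^n$ along the complete intersection of two general hypersurfaces of degree $n$.

**Lemma 4.** Let $n\ge2$. Then $\mathcal X\to T$ is a deformation family of smooth Fano $n$-folds, and all members are rational. Moreover every $D\in|-K_X|$, $X=X_{A,B}$, is cut out on $X$ by a form $u\ell+vm$ with linear forms $(\ell,m)\ne(0,0)$ on $\mathbb P^n$.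

*Proof.* $T\ne\emptyset$ by Bertini, and $T$ is irreducible, being open in a vector space. The map $\mathcal X\to T$ is smooth and projective, since $\mathcal X\subset T\times P$ restricts to a smooth divisor on each $\{t\}\times P$.

**Fano.** $X$ is a smooth ample divisor on $P$ and $\dim P\ge2$, so $X$ is connected, hence irreducible, of dimension $n$. By adjunction $-K_X=\mathcal O(2-1,\,n+1-n)|_X=\mathcal O(1,1)|_X$, which is ample.

**Rational.** Over the nonempty open set $\mathbb P^n\setminus\{A=B=0\}$ the projection $X\to\mathbb P^n$ is an isomorphism, with inverse given by $[u:v]=[-B:A]$. As $X$ is irreducible, it is birational to $\mathbb P^n$.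

**Locally complete.** The Kodaira–Spencer map is, up to sign, the composition $H^0(P,\mathcal O(1,n))\to H^0(X,N_X)\to H^1(X,T_X)$, with $N_X=\mathcal O(1,n)|_X$. The first map is onto because $H^1(\mathcal O_P)=0$. By $0\to T_X\to T_P|_X\to N_X\to0$ the second is onto if $H^1(T_P|_X)=0$, and by $0\to T_P(-1,-n)\to T_P\to T_P|_X\to0$ this follows from $H^1(T_P)=0$ and $H^2(T_P(-1,-n))=0$. Now $T_P=\mathcal O(2,0)\oplus(\mathcal O\boxtimes T_{\mathbb P^n})$ has no $H^1$ (Künneth and the Euler sequence). And
$$T_P(-1,-n)=\mathcal O(1,-n)\oplus\bigl(\mathcal O(-1)\boxtimes T_{\mathbb P^n}(-n)\bigr)$$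
has no cohomology at all, because $H^*(\mathbb P^n,\mathcal O(-n))=0$ and $H^*(\mathbb P^1,\mathcal O(-1))=0$.

**Anticanonical sections.** The cokernel of $H^0(P,\mathcal O(1,1))\to H^0(X,\mathcal O(1,1)|_X)$ embeds in $H^1(P,\mathcal O(0,1-n))$. By Künneth this vanishes, since $H^1(\mathbb P^1,\mathcal O)=0$ and $H^1(\mathbb P^n,\mathcal O(1-n))=0$. $\square$

## 3. The two shapes of an anticanonical divisor

Fix $X=X_{A,B}$ with $(A,B)\in T$, and $D\in|-K_X|$ cut out by $u\ell+vm$.

**Case I: $\ell,m$ independent.** Put $L=\{\ell=m=0\}$ and $G=G_{\ell,m}=\{u\ell+vm=0\}\subset P$. Then $G\cong\mathrm{Bl}_L\mathbb P^n$ is smooth, irreducible, of dimension $n$. As a scheme $D=G\cap X$, so we may view $D$ as the zero locus of $uA+vB$ *inside $G$*.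

**Case II: $\ell,m$ proportional.** The form is $(\alpha u+\beta v)\ell$ with $\ell\ne0$. Let $o=[u_0:v_0]$ be the zero of $\alpha u+\beta v$. Then $D=F+H$ with
$$F=X\cap(\{o\}\times\mathbb P^n)=\{u_0A+v_0B=0\}\subset\mathbb P^n,\qquad H=X\cap\{\ell=0\}.$$
The scheme $S:=F\cap H$ is $\{u_0A+v_0B=0\}\subset\{\ell=0\}\cong\mathbb P^{n-1}$, defined by a form of degree $n$.

Low dimensions show how $D$ can fail to be an obstruction. For $n=2$, $X$ general is $\mathbb P^2$ blown up in the four base points of a pencil of conics. A degenerate conic of the pencil is a pair of lines; with a third line as $H$ we get in Case II a triangle, which will give a toric model (Section 11). For $n=3$, as $(o,\ell)$ varies, $S$ runs over a $4$-parameter family of plane cubics. In the $\mathbb P^9$ of cubics the singular ones have codimension $1$ and the triangles codimension $3$, so a parameter count cannot exclude them. For $n=4$, $S$ runs over a $5$-parameter family of quartic surfaces in $\mathbb P^3$. Quartic surfaces do become singular in codimension $1$, but we shall see that the ones that have lost their holomorphic $2$-form have codimension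 at least $6$.

That is the property to keep track of: not smoothness, but survival of the form.

**Canonical singularities.** Let $M$ be a normal variety with $K_M$ Cartier, and let $\pi\colon\widetilde M\to M$ be a resolution. $M$ is canonical if $K_{\widetilde M}-\pi^*K_M$ is effective. If $M$ is projective and canonical with $K_M\sim0$, then $h^0(\widetilde M,K_{\widetilde M})\ge1$, exactly as in Proposition 3.

*Example.* The surface node $x^2+y^2+z^2=0$ is canonical: blowing up the point, the exceptional curve has discrepancy $2-2=0$ by adjunction. For $x^3+y^3+z^3=0$ the same computation gives $2-3=-1$: not canonical. Here the form can be lost. An irreducible quartic surface $x_0c(x_1,x_2,x_3)+q(x_1,x_2,x_3)=0$ with $c\neq 0$ has a triple point, and projection from it is birational onto $\mathbb P^2$, since one solves for $x_0$.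

**Proposition 5.** Let $n\ge4$. There is a proper closed subset $Z\subset V\oplus V$ such that for $(A,B)\notin Z$:

(I) for all independent $\ell,m$, $D=\{uA+vB=0\}\subset G_{\ell,m}$ is a divisor with only canonical singularities;

(II) for all $o\in\mathbb P^1$ and $\ell\ne0$, $S\subset\{\ell=0\}$ is a divisor with only canonical singularities.

**Proof of Theorems A and B from Proposition 5.** Put $U=T\setminus Z$; it is open and dense in the irreducible $T$. Let $(A,B)\in U$, $D\in|-K_X|$.

**Case I.** $D$ is an ample divisor on the smooth irreducible projective variety $G$ of dimension $n\ge2$, so it is connected. Being normal, it is integral, so it is a prime divisor on $X$ with coefficient $1$: an lc place. By adjunction $K_D\sim(K_X+D)|_D\sim0$, and $D$ is canonical, so a resolution has $h^0(K_{\widetilde D})\ge1$. Take $E=D$, $q=n-1$.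

**Case II.** $S$ is an ample divisor on $\mathbb P^{n-1}$, hence connected, and normal, hence integral, of dimension $n-2\ge2$. Its degree is $n$, so $K_S\sim0$ and $h^0(K_{\widetilde S})\ge1$ for a resolution. At a general point of $S$ the scheme $S=F\cap H$ is smooth of codimension $2$ in the smooth $X$, so $F$ and $H$ are smooth and transversal there. Blow up $S$ near its generic point. The exceptional divisor $E$ has
$$a(E;X,F+H)=1-1-1=-1,$$
and it is a $\mathbb P^1$-bundle, birational to $S\times\mathbb P^1$. The pullback of a nonzero top form of $\widetilde S$ to $\widetilde S\times\mathbb P^1$ is a nonzero $(n-2)$-form. So $h^0(\widetilde E,\Omega^{n-2})\ge1$, and $q=n-2$.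

This is the first statement of Theorem B. Rationally connected varieties, in particular rational ones, have no nonzero holomorphic $q$-forms for $q\ge1$, and lc places are preserved by crepant birational isomorphism; the second statement follows. If $X_t$, $t\in U$, had a toric model $(X_t,D)$, then by Lemma 2 $D\in|-K_{X_t}|$ and all lc places would be rational, a contradiction. With Lemma 4 this proves Theorem A. $\square$

It remains to prove Proposition 5.

## 4. Counting parameters with the rank of the quadratic part

The natural plan for (I): bad singularities impose many conditions on $(A,B)$, while the position $([\ell:m],p)$, $p\in G_{\ell,m}$, depends on only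
$$(2n+1)+n=3n+1$$
parameters. If being bad at a given position costs at least $3n+2$ conditions, then a general $(A,B)$ is bad nowhere.

What is the first sufficient condition for canonicity? If $f=f_2+\cdots$ is the local equation in $n$ variables and $\operatorname{rk}f_2\ge3$, then a general $3$-dimensional linear slice is a surface node, and (Lemma 7 below) the singularity is canonical. So call a double point bad if $\operatorname{rk}f_2\le2$. A quadratic form of rank $\le2$ is a product of two linear forms, so such forms make up a set of dimension $2n-1$ among the $\frac{n(n+1)}2$-dimensional space of all, of codimension $\frac{(n-1)(n-2)}2$. The cost of being bad is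
$$1+n+\tfrac{(n-1)(n-2)}2 ,$$
where $1+n$ is the cost of $f_0=0$, $f_1=0$. This is $\ge3n+2$ if and only if $n^2\ge7n$, that is, $n\ge7$. For $n=4$ the cost is $8$, and we need $14$: the argument breaks down for $n=4,5,6$.

So rank $2$ and rank $1$ points must be admitted, and one has to look at higher terms. For rank $2$, let $K$ be the kernel of $f_2$, of dimension $n-2$. Calling only the points with $f_3|_K=0$ bad adds $\binom n3$ conditions. For $n=4$ we reach $8+4=12$, still short. So the fourth-order terms are needed too. This is where $n\ge4$ helps: a form of degree $n$ has arbitrary $4$-jet at a point.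

## 5. A criterion on $4$-jets through Du Val sections

We recall the normal forms of the Du Val singularities that we use:
$$A_k:\ xy+t^{k+1}=0\ (k\ge1),\qquad D_k:\ x^2+y^2z+z^{k-1}=0\ (k\ge4),$$
see [KM, §4.2]. They are canonical, and they are rational singularities (normal, with $R^i\pi_*\mathcal O=0$ for $i>0$ for a resolution $\pi$). The type is read off after a formal change of coordinates.

**Lemma 6 (splitting).** Let $f\in\mathbb C[[a_1,\dots,a_r,b_1,\dots,b_s]]$ have no constant or linear term, and let its quadratic part be a nondegenerate form $q(a)$. Then there are unique series $a_i(b)$ without constant term such that all $\partial f/\partial a_i$ vanish at $(a(b),b)$. They have order $\ge2$, and $f$ becomes $q(a)+h(b)$, with $h(b)=f(a(b),b)$, after a formal coordinate change.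

*Proof.* The matrix of $a$-derivatives of the series $\partial f/\partial a_i$ at $0$ is the Hessian of $q$, which is invertible; the implicit function theorem gives $a(b)$. Since $\partial f/\partial a_i=\partial q/\partial a_i+(\text{order}\ge2)$, the $a_i(b)$ have order $\ge2$. Replace $a$ by $a+a(b)$. Now $f-h(b)$ and its $a$-derivatives vanish on $a=0$, so $f-h(b)=\sum m_{ij}a_ia_j$ with $(m_{ij})$ a symmetric matrix of power series whose value at $0$ is the matrix of $q$. Over a power series ring such a matrix is congruent to its value at $0$ (diagonalize and extract square roots of units), so a change of the $a_i$ finishes. $\square$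

**Good and bad functions.** Let $Y$ be smooth of dimension $N\ge3$, $p\in Y$, with fixed local parameters at $p$, and let $f=f_0+f_1+f_2+\cdots$ be the Taylor expansion of a regular function in these parameters, viewed on $\mathbb C^N$. Let $K\subset\mathbb C^N$ be the kernel of $f_2$. Call $f$ *good at $p$* if $f_0\ne0$, or $f_1\ne0$, or, with $f_0=0$ and $f_1=0$, one of the following holds:

* (a) $\operatorname{rk}f_2\ge3$;
* (b) $\operatorname{rk}f_2=2$, and for some linear coordinates $(x,y,z)$, $z=(z_1,\dots,z_{N-2})$, with $f_2=xy$ (so $K=\{x=y=0\}$): either $f_3|_K\ne0$; or $f_3|_K=0$ and, writing $f_3\equiv xQ_1(z)+yQ_2(z)$ mod $(x,y)^2$, the quartic form $g_4:=f_4|_K-Q_1Q_2$ is nonzero;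
* (c) $\operatorname{rk}f_2=1$ and $f_3|_K$ is a nonzero squarefree cubic form.

Otherwise $f$ is *bad*. This depends only on the $4$-jet, and $f\equiv0$ is bad.

*Example.* Why $g_4$ and not $f_4|_K$? Take $N=3$ and $f=(x+z^2)(y+z^2)=xy+xz^2+yz^2+z^4$. Here $f_3|_K=0$ and $f_4|_K=z^4\ne0$, but $\{f=0\}$ has two components through $0$ and is not normal. Indeed $Q_1=Q_2=z^2$ and $g_4=0$.

**Lemma 7.** If $f$ is good at $p$, then $\{f=0\}$ is empty, smooth or canonical at $p$.

*Proof.* Assume $f_0=0$, $f_1=0$.

**Step 1: a Du Val slice.** The aim is a smooth $3$-fold germ $Y'\subset Y$ through $p$, cut out by linear equations in the local parameters, such that $f|_{Y'}$ defines a Du Val singularity.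

In case (a), for general $Y'$ the quadratic part of $f|_{Y'}$ has rank $3$, and by Lemma 6 (with no $b$) this is $A_1$.

In case (b), put $Y'=\{z=tz^0\}$ with coordinates $(x,y,t)$, for a vector $z^0\in\mathbb C^{N-2}$ to be chosen.

Suppose first $f_3|_K\ne0$; choose $z^0$ with $c:=f_3(0,0,z^0)\ne0$. Then $f|_{Y'}=xy+ct^3+r$ with $r\in(x,y)\mathfrak m^2+\mathfrak m^4$. In Lemma 6 the series $x(t),y(t)$ lie in $(t^2)$. So $x(t)y(t)$ and $r(x(t),y(t),t)$ have order $\ge4$, and $h(t)=ct^3+O(t^4)$ is the cube of a coordinate. This is $A_2$.

Suppose next $f_3|_K=0$, $g_4\ne0$; choose $z^0$ with $c:=g_4(z^0)\ne0$. Put $\xi=x+Q_2(z^0)t^2$, $\zeta=y+Q_1(z^0)t^2$, with weights $(2,2,1)$ for $(\xi,\zeta,t)$. Since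
$$\xi\zeta=xy+t^2\bigl(xQ_1(z^0)+yQ_2(z^0)\bigr)+Q_1(z^0)Q_2(z^0)t^4,$$
we have $f|_{Y'}=\xi\zeta+ct^4+r$. Here $r$ collects the remaining cubic terms, in $(x,y)^2\mathfrak m$; the quartic terms not from $f_4|_K$, in $(x,y)\mathfrak m^3$; and terms in $\mathfrak m^5$. As $x$ and $y$ have weight $\ge2$, all of $r$ has weight $\ge5$. In particular $r$ has no terms of degree $\le2$ in $(\xi,\zeta,t)$, so Lemma 6 applies with $q=\xi\zeta$ and gives $\xi(t),\zeta(t)\in(t^2)$. A monomial of weight $w$ takes, on $(\xi(t),\zeta(t),t)$, a value of order $\ge w$. From $0=\partial f/\partial\zeta=\xi+\partial r/\partial\zeta$, with $\partial r/\partial\zeta$ of weight $\ge3$, we get $\xi(t)=O(t^3)$, and likewise $\zeta(t)=O(t^3)$. So $h(t)=O(t^6)+ct^4+O(t^5)$, which is the fourth power of a coordinate. This is $A_3$.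

In case (c), choose $Y'$ with $T_pY'\not\subset K$ and $T_pY'\cap K$ a general $2$-plane of $K$ (note $\dim K=N-1\ge2$). A general line section of the reduced cubic $\{f_3|_K=0\}\subset\mathbb P(K)$ is reduced. So in coordinates $(x,y,z)$ on $Y'$ we have $f|_{Y'}=x^2+(\text{order}\ge3)$, and the restriction of the cubic part to $x=0$ has three distinct roots. Lemma 6 with $q=x^2$ gives $x^2+h(y,z)$. Since $x(y,z)$ has order $\ge2$, the cubic part $h_3$ of $h$ is that restriction. By a linear change $h_3=y^2z+z^3$. Its two partial derivatives are quadratic forms in two variables without common zero, so they generate all forms of degree $\ge3$. Hence for $k\ge4$ the degree $k$ part of $h$ is $\alpha\,\partial_yh_3+\beta\,\partial_zh_3$ with $\alpha,\beta$ forms of degree $k-2\ge2$, and $y\mapsto y-\alpha$, $z\mapsto z-\beta$ removes it without touching lower degrees. Doing this for $k=4,5,\dots$ we reach $x^2+y^2z+z^3$, that is, $D_4$.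

**Step 2: from the slice to $\{f=0\}$.** The slice $\{f=0\}\cap Y'$ has dimension $2$, so $f$ and the $N-3$ linear equations of $Y'$ form a regular sequence in the regular local ring $\mathcal O_{Y,p}$. The slice is thus obtained from $\{f=0\}$ by cutting successively with $N-3$ Cartier divisors forming a regular sequence. By Elkik (*Singularités rationnelles et déformations*, Invent. Math. 47 (1978)), if a Cartier divisor has a rational singularity at $p$, so has the ambient scheme. Going up $N-3$ times, $\{f=0\}$ is normal with a rational singularity at $p$. It is a hypersurface, so Gorenstein, and a rational Gorenstein singularity is canonical [KM, 5.24]. $\square$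

## 6. One base point suffices

Let $\Gamma=GL_2\times GL_{n+1}$. It acts on $P$, and on $V\oplus V$ by $(h\cdot s)(x)=s(h^{-1}x)$, so that $X_{h\cdot s}=h(X_s)$. The positions we have to test will form homogeneous spaces under $\Gamma$, so we would like to do the count at one base position. A small point needs care. "Bad" was defined in fixed local parameters, so the set of bad $s$ at the base position need not be invariant under its stabilizer. The lemma avoids this by using, for each position $r$, just one of finitely many families of elements $h$ that carry the base position to $r$.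

**Lemma 8.** Let $R$ be a variety on which $\Gamma$ acts transitively, $r_0\in R$, and let $\mathrm{Bad}_0\subset V\oplus V$ be constructible of codimension $>\dim R$. Then there is a proper closed $Z_R\subset V\oplus V$ such that for $s\notin Z_R$ and every $r\in R$ there is $h\in\Gamma$ with $hr_0=r$ and $h^{-1}s\notin\mathrm{Bad}_0$.

*Proof.* Let $\pi\colon\Gamma\to R$, $h\mapsto hr_0$; it is surjective. We claim that there are finitely many locally closed $\Sigma_j\subset\Gamma$ with $\dim\Sigma_j\le\dim R$ and $\bigcup\pi(\Sigma_j)=R$. For an irreducible closed $R'\subset R$ take a closed point of the generic fiber of $\pi^{-1}(R')\to R'$. Its closure in $\pi^{-1}(R')$ has dimension $\dim R'$ and dominates $R'$, so its image contains a dense open subset of $R'$. Noetherian induction on the complement proves the claim.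

Let $Z_R$ be the closure of $\bigcup_j\Sigma_j\cdot\mathrm{Bad}_0$. Its dimension is at most $\dim R+\dim\mathrm{Bad}_0<\dim(V\oplus V)$. Let $s\notin Z_R$ and $r\in R$; write $r=hr_0$ with $h\in\Sigma_j$. If $h^{-1}s\in\mathrm{Bad}_0$, then $s\in\Sigma_j\cdot\mathrm{Bad}_0\subset Z_R$, a contradiction. $\square$

**The cost of badness among all $4$-jets.** A jet in $N$ variables is bad when $f_0=0$, $f_1=0$ (cost $1+N$) and one of the following holds; the sets are constructible.

* (i) $f_2=0$. The total codimension is
$$1+N+\tfrac{N(N+1)}2.\tag{1}$$
* (ii) $\operatorname{rk}f_2=1$ and $f_3|_K$ is not squarefree (or is $0$). Quadrics of rank $\le1$ form a set of dimension $N$, of codimension $\frac{N(N-1)}2$. For fixed $f_2$ we have $\dim K=N-1$; cubics on $K$ form a space of dimension $\binom{N+1}3$, and those of the form $a^2b$ a set of dimension $\le2(N-1)-1$. So the codimension is at least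
$$1+N+\tfrac{N(N-1)}2+\tbinom{N+1}3-(2N-3).\tag{2}$$
* (iii) $\operatorname{rk}f_2=2$, $f_3|_K=0$, $g_4=0$. Rank $\le2$ has codimension $\frac{(N-1)(N-2)}2$; $\dim K=N-2$, so $f_3|_K=0$ is $\binom N3$ conditions; and for given $f_2,f_3$ the form $f_4|_K=Q_1Q_2$ is prescribed, which is $\binom{N+1}4$ conditions. So the codimension is at least
$$1+N+\tfrac{(N-1)(N-2)}2+\tbinom N3+\tbinom{N+1}4.\tag{3}$$

**The positions for part (I).** Let
$$R=\{([\ell:m],p):\ \ell,m\text{ independent},\ p\in G_{\ell,m}\}=R_0\cup R_e,$$
where $[\ell:m]$ denotes the line spanned by $u\ell+vm$, $R_e$ is the part where $p$ lies over $L$ (so $p\in\mathbb P^1\times L$, of dimension $n-1$), and $R_0$ is the rest. Then $\dim R_0=(2n+1)+n=3n+1$ and $\dim R_e=(2n+1)+(n-1)=3n$.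

Both are homogeneous under $\Gamma$. The tensors $u\ell+vm$ of rank $2$ form one orbit. The stabilizer of the line spanned by $ux_1+vx_2$ contains $GL_2$ acting on $(x_1,x_2)$ and contragrediently on $(u,v)$, all of $GL_{n-1}$ acting on the other $x_i$, and the maps adding multiples of $x_1,x_2$ to the other coordinates. A point of $G$ over $\mathbb P^n\setminus L$ is determined by its image in $\mathbb P^n$, and these maps act transitively on $\mathbb P^n\setminus L$. They also act transitively on $\mathbb P^1\times L$, by $GL_2$ on the first factor and $GL_{n-1}$ on the second.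

It is therefore enough to show, at one base point, that the set $\mathrm{Bad}_0$ of $(A,B)$ whose equation on $G$ is bad there has codimension $\ge3n+2$ for $R_0$ and $\ge3n+1$ for $R_e$. Indeed, let $s\notin Z_{R_0}\cup Z_{R_e}$ and let $p\in G_{\ell,m}$. Lemma 8 gives $h$ carrying the base position $(G^0,p^0)$ to $(G_{\ell,m},p)$ such that the equation of $X_{h^{-1}s}\cap G^0$ is good at $p^0$. By Lemma 7 $X_{h^{-1}s}\cap G^0$ is empty, smooth or canonical at $p^0$, and $h$ maps it isomorphically to $X_s\cap G_{\ell,m}$ near $p$. Finally $X_s\cap G_{\ell,m}\ne G_{\ell,m}$, as $f\equiv0$ is bad.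

## 7. Part (I) away from the exceptional divisor

The aim is codimension $\ge3n+2$ at a base point of $R_0$. Take $\ell=x_1$, $m=x_0$, $p=([1:0],[1:0:\dots:0])$. With $u=x_0=1$ the equation of $G$ reads $v=-x_1$. So $x_1,\dots,x_n$ are coordinates on $G$, and the equation of $D$ is
$$A(1,x)-x_1B(1,x).$$
Since $n\ge4$, already $A$ produces every $4$-jet. So (1)–(3) hold with $N=n$. Subtract $3n+2$:

* (i) $\frac{n^2-3n-2}2\ge1$ for $n\ge4$.
* (ii) $\frac{n(n-1)}2+\binom{n+1}3-4n+2$. At $n=4$ this is $6+10-16+2=2$, and passing from $n$ to $n+1$ adds $n+\binom{n+1}2-4>0$.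
* (iii) $\frac{(n-1)(n-2)}2+\binom n3+\binom{n+1}4-2n-1$. At $n=4$ this is $3+4+5-8-1=3$, and passing from $n$ to $n+1$ adds $(n-1)+\binom n2+\binom{n+1}3-2>0$.

All are nonnegative, so $R_0$ is done.

## 8. Part (I) on the exceptional divisor

The aim is codimension $\ge3n+1$ at a base point of $R_e$. Take $\ell=x_1$, $m=x_2$, $p=([1:0],[1:0:\dots:0])$. With $u=x_0=1$ we have $x_1=-vx_2$. Coordinates on $G$ are $v$, $w=x_2$, $y=(x_3,\dots,x_n)$, and
$$f=A(1,-vw,w,y)+vB(1,-vw,w,y).$$

**Step 1: which jets occur.** Not all do. The monomial $x_1^ax_2^by^c$ gives, up to sign, $v^aw^{a+b}y^c$ when it occurs in $A$ and $v^{a+1}w^{a+b}y^c$ when it occurs in $B$. So $A$ yields monomials $v^iw^jy^c$ with $i\le j$, and $B$ those with $1\le i\le j+1$. Conversely, a monomial $v^iw^jy^c$ of degree $\le4$ with $i\le j$ comes from $x_1^ix_2^{j-i}y^c$ in $A$, and one with $i=j+1$ from $x_1^jy^c$ in $B$; these have degree $\le4\le n$. So the $4$-jets of $f$ fill exactly $M=\bigoplus_{k\le4}M_k$, where $M_k$ is spanned by the monomials $v^iw^jy^c$ of degree $k$ with $i\le j+1$. Codimensions in $V\oplus V$ equal codimensions in $M$.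

Let $\Lambda=\langle w,y\rangle$, $\dim\Lambda=n-1$. Then $M_0=\mathbb C$, $M_1$ is everything, and $M_2=v\Lambda\oplus\mathrm{Sym}^2\Lambda$ (only $v^2$ is missing). For $1\le k\le4$,
$$M_k\supset\mathrm{Sym}^k\Lambda\oplus v\,\mathrm{Sym}^{k-1}\Lambda.\tag{4}$$

**Step 2: the rank of $f_2$.** Write $f_2=2v\lambda+q'$ with $\lambda\in\Lambda$, $q'\in\mathrm{Sym}^2\Lambda$. If $\lambda=0$, then $\operatorname{rk}f_2=\operatorname{rk}q'$. If $\lambda\ne0$, write $q'=\lambda\mu+q''$ with $\mu \in \Lambda$ and $q''$ in variables complementary to $\lambda$; then $f_2=\lambda(2v+\mu)+q''$, so $\operatorname{rk}f_2=2+\operatorname{rk}(q'|_{\lambda=0})$. The conditions $f_0=0$, $f_1=0$ cost $1+n$. We compare with $3n+1$.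

**Step 3: $f_2=0$.** Here $\dim M_2=\frac{n(n+1)}2-1$, and
$$1+n+\tfrac{n(n+1)}2-1-(3n+1)=\tfrac{n^2-3n-2}2\ge1.$$

**Step 4: rank $1$.** Then $\lambda=0$ and $\operatorname{rk}q'=1$, which has codimension $(n-1)+\frac{(n-1)(n-2)}2=\frac{n(n-1)}2$ in $M_2$. Already
$$1+n+\tfrac{n(n-1)}2-(3n+1)=\tfrac{n(n-5)}2\ge0\quad\text{for }n\ge5.$$
For $n=4$ we have $1+4+6=11$ and need $13$, so the cubic condition must supply at least $2$. We have $K=\mathbb C_v\oplus K'$ with $K'=\ker q'$ in the $(w,y)$-space, $\dim K'=2$. In degree $3$ the monomials of $M_3$ with $i=2$ are $v^2w$ only, and there are none with $i=3$. So, with $\bar w=w|_{K'}$, the form $f_3|_K$ ranges over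
$$M_3|_K=\mathrm{Sym}^3K'^*\oplus v\,\mathrm{Sym}^2K'^*+\mathbb C\,v^2\bar w,\qquad \dim\ge4+3=7.$$
Let $a^2b\in M_3|_K$ be nonzero, $a=a_0v+a'$, $b=b_0v+b'$ with $a',b'\in K'^*$.

If $a_0=0$, then $a=a'$ varies in dimension $2$ and $b$ in dimension $3$; up to the scaling $(a,b)\mapsto(ca,c^{-2}b)$ the products form a set of dimension $\le4$.

If $a_0\ne0$, the coefficient of $v^3$ is $a_0^2b_0=0$, so $b_0=0$. The coefficient of $v^2$ is then $a_0^2b'$, which must lie in $\mathbb C\bar w$. So $a^2b$ has the form $\tilde a^2\bar w$ with $\tilde a\in K^*$, a set of dimension $\le3$.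

So the nonsquarefree forms have codimension $\ge3$ in $M_3|_K$, and the total is $\ge14\ge13$.

**Step 5: rank $2$ with $\lambda\ne0$.** By Step 2, $q'|_{\lambda=0}=0$, so $q'=\lambda\mu$ and $f_2=\lambda(2v+\mu)$. This locus has dimension $\le2(n-1)$, hence codimension at least
$$\tfrac{n(n+1)}2-1-2(n-1)=\tfrac{(n-1)(n-2)}2$$
in $M_2$. The kernel $K=\{\lambda=0,\ 2v=-\mu\}$ projects isomorphically onto $\{\lambda=0\}$ in the $(w,y)$-space. So $\mathrm{Sym}^k\Lambda\subset M_k$ restricts onto $\mathrm{Sym}^kK^*$ for $k=3,4$, and the conditions $f_3|_K=0$ and $f_4|_K=Q_1Q_2$ cost $\binom n3$ and $\binom{n+1}4$. The total is at least (3) with $N=n$, which is $\ge3n+2$ by Section 7.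

**Step 6: rank $2$ with $\lambda=0$.** Now $\operatorname{rk}q'=2$, of codimension $(n-1)+\frac{(n-2)(n-3)}2$ in $M_2$. We have $K=\mathbb C_v\oplus K'$, $\dim K'=n-3$, and by (4) $M_k|_K\supset\mathrm{Sym}^kK'^*\oplus v\,\mathrm{Sym}^{k-1}K'^*$. So $f_3|_K=0$ costs at least $\binom{n-1}3+\binom{n-2}2$. For given $f_2,f_3$, prescribing $f_4|_K$ either is impossible or costs at least $\binom n4+\binom{n-1}3$. Subtracting $3n+1$ from the total, the difference is at least
$$\tfrac{(n-2)(n-3)}2-n-1+2\tbinom{n-1}3+\tbinom{n-2}2+\tbinom n4 .$$
At $n=4$ this is $1-5+2+1+1=0$: just enough. Passing from $n$ to $n+1$, the sum $\frac{(n-2)(n-3)}2-n$ grows by $n-3>0$ and the binomials do not decrease, so the difference is $\ge0$ for all $n\ge4$.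

This proves Proposition 5 (I).

## 9. Part (II) for $n\ge5$

Here the position is $(o,[\ell],p)$ with $\ell(p)=0$. Let
$$R'=\{(o,[\ell],p):\ \ell(p)=0\},\qquad \dim R'=1+n+(n-1)=2n,$$
which is homogeneous under $\Gamma$. Base point: $o=[1:0]$, $\ell=x_n$, $p=[1:0:\dots:0]$. The equation of $S$ is $A(1,x_1,\dots,x_{n-1},0)$, so all $4$-jets in $N=n-1\ge4$ variables occur. By Lemmas 7 and 8, exactly as at the end of Section 6, we need codimension $\ge2n+1=2N+3$. From (1)–(3), dropping the cubic condition in (ii), the differences to $2N+3$ are at least:

* (i) $\frac{N^2-N-4}2>0$;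
* (ii) $1+N+\frac{N(N-1)}2-(2N+3)=\frac{(N-4)(N+1)}2\ge0$;
* (iii) $\frac{(N-1)(N-2)}2+\binom N3+\binom{N+1}4-N-2$, which is $3+4+5-6=6$ at $N=4$ and increases, the step from $N$ to $N+1$ being $(N-1)+\binom N2+\binom{N+1}3-1>0$.

So (II) holds for $n\ge5$. For $n=4$, that is $N=3$, we would need $9$, but (2) gives $8$ and (3) gives $1+3+1+1+1=7$. The $4$-jet criterion is too coarse: quartic surfaces in a $5$-parameter family may be expected to meet higher $A_k$ and $D_k$ points, which are harmless but bad in our sense. For surfaces we can allow all $A_k$ and $D_k$ at once, provided that the singularities are isolated; and non-isolated singularities are excluded by a global count on $\mathbb P^3$.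

## 10. Part (II) for $n=4$: quartic surfaces

Let $R''=\mathbb P^1\times(\mathbb P^4)^\vee$, of dimension $5$ and homogeneous under $\Gamma$. Base point: $o=[1:0]$, $\ell=x_4$. Then $S=\{A|_{x_4=0}=0\}$, and $f=A|_{x_4=0}$ is an arbitrary quartic form on $\mathbb P^3$, in a space of dimension $35$. We exhibit three sets of quartic forms of codimension $\ge6$ outside of which $S$ is canonical.

**Step 1: the codimensions.**

$Q_1$: $f$ has a point of multiplicity $\ge3$ (this includes $f=0$). At a given point this is $10$ conditions, and the point moves in $\mathbb P^3$: codimension $\ge10-3=7$.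

$Q_2$: $f$ has a double point with $\operatorname{rk}f_2=1$ and $f_3|_K$ a cube of a linear form or $0$. Quartic forms have arbitrary $4$-jets at a point. Rank $\le1$ has codimension $3$ among ternary quadrics; here $\dim K=2$, and cubes have dimension $2$ among the $4$-dimensional space of binary cubics. So the codimension is $\ge(1+3+3+2)-3=6$.

$Q_3$: the locus $\{f=0,\,df=0\}\subset\mathbb P^3$ has positive dimension. Let $C$ be an integral curve in it.

If $C$ is a line, say $\{x_0=x_1=0\}$, then $f\in(x_0,x_1)^2$. The excluded monomials are the $5$ quartic ones in $x_2,x_3$, and $x_0$ or $x_1$ times the $4$ cubic ones: $13$ conditions. Lines form a $4$-dimensional family, so the codimension is $\ge9$.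

If $C$ is not a line, the noncollinear triples of points form a nonempty open subset of $C^3$. Consider pairs consisting of $f$ and a noncollinear triple of points at which $f$ is singular. All noncollinear triples are equivalent under $GL_4$ to the coordinate points $e_1,e_2,e_3$. Being singular at these means that the coefficients of $x_i^4$ and $x_i^3x_j$ ($i\in\{1,2,3\}$, $j\ne i$) vanish; these are $3+9=12$ distinct monomials. So the set of pairs has dimension $35-12+9=32$. Over each $f$ in question its fiber has dimension $\ge3$. So these $f$ form a set of dimension $\le29$, of codimension $\ge6$.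

**Step 2: outside $Q_1\cup Q_2\cup Q_3$ the surface is canonical.** $S$ is a surface in $\mathbb P^3$ with isolated singularities, hence normal. At a singular point, an isolated double point, apply Lemma 6.

If $\operatorname{rk}f_2=3$, we have $A_1$. If $\operatorname{rk}f_2=2$, the equation becomes $xy+h(t)$, with $h\ne0$ since the singularity is isolated; so $h$ is, up to coordinate change, $t^{k+1}$, and we have $A_k$.

If $\operatorname{rk}f_2=1$, the equation becomes $x^2+h(y,z)$ and the cubic part of $h$ is $f_3|_K$, as in the proof of Lemma 7, case (c). It is nonzero and not a cube. If its roots are distinct, that proof gives $D_4$. Otherwise it is $y^2z$ after a linear change. For $k=4,5,\dots$ we simplify the degree $k$ part: a term $y^2g$ with $g$ of degree $k-2$ is removed by $z\mapsto z-g$, and a term $c\,yz^{k-1}$ by $y\mapsto y-\frac c2z^{k-2}$, both without changing lower degrees. Formally $h$ becomes $y^2z+\varphi(z)$ with $\varphi$ of order $m\ge4$ or $\varphi=0$. If $\varphi=0$, then $x^2+y^2z$ is singular along $x=y=0$, against isolatedness. So $\varphi(z)=z'^m$ for a coordinate $z'=z\cdot(\text{unit in }z)$.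 Absorbing the square root of the inverse unit in $y$, we get $y'^2z'+z'^m$, that is, $D_{m+1}$.

These are Du Val singularities ([KM, §4.2]), so $S$ is canonical.

**Step 3: conclusion.** Let $\mathrm{Bad}_0$ be the set of $(A,B)$ with $A|_{x_4=0}\in Q_1\cup Q_2\cup Q_3$. It has codimension $\ge6>5=\dim R''$, and Lemma 8 gives a proper closed set outside of which (II) holds.

Taking for $Z$ the union of the finitely many proper closed sets obtained in Sections 6–10, we have proved Proposition 5, and with it Theorems A and B. $\blacksquare$

## 11. The same family for $n\le3$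

For $n\ge4$ the general member has no toric model, by Theorem A. To prove Theorem C we show that for $n\le3$ it has one.

**$n=1$.** A general divisor of bidegree $(1,1)$ in $\mathbb P^1\times\mathbb P^1$ is isomorphic to $\mathbb P^1$, and two points form a toric boundary.

**$n=2$.** For general $(A,B)$ the pencil of conics has four distinct base points $p_1,\dots,p_4$, no three collinear, and $X$ is the blow-up of $\mathbb P^2$ in them. Let $\Delta$ be the triangle formed by the lines $p_1p_2$, $p_3p_4$ and a general third line. The vertex $p_1p_2\cap p_3p_4$ is none of the $p_i$, because no three of them are collinear, and a general third line avoids all $p_i$ and this vertex. So the $p_i$ are smooth points of $\Delta$. By the example in Section 1 each exceptional curve has coefficient $0$ in the crepant pullback, so $(X,\text{strict transform of }\Delta)$ is crepant over $(\mathbb P^2,\Delta)$. Three nonconcurrent lines are projectively equivalent to the coordinate triangle, so this is a toric model.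

**$n=3$.** By Lemma 4, which holds for $n\ge2$, $\mathcal X\to T$ is a deformation family of rational smooth Fano threefolds. So the general member has a toric model by the theorem of Loginov, Moraga and Vasilkov quoted in Section 1.

This proves the equivalence in Theorem C. The same theorem says that in dimension $3$ there is no deformation family of smooth Fano varieties whose general member is rational without a toric model, while Theorem A gives one in dimension $4$. $\blacksquare$
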